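# Layer-by-layer approximation of separately continuous functions by continuous ones

## Separately continuous functions on compact metrizable products

All spaces are nonempty. A function $f:X\times Y\to Z$ is **separately continuous** if every $f(x,\cdot):Y\to Z$ and every $f(\cdot,y):X\to Z$ is continuous. Continuity on the product is called joint continuity. A *layer* of $X\times Y$ is a set $\{x\}\times Y$ or $X\times\{y\}$.

**Theorem 1.** Let $X,Y$ be compact metrizable and $f:X\times Y\to\mathbb R$ separately continuous. Then there are jointly continuous $f_n:X\times Y\to\mathbb R$ with values in $\operatorname{conv} f(X\times Y)$ such that for all $x\in X$, $y\in Y$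
$$\sup_{y'\in Y}|f_n(x,y')-f(x,y')|\to0,\qquad \sup_{x'\in X}|f_n(x',y)-f(x',y)|\to 0 .\tag{1}$$
Hence $\bar C^s(X\times Y,\mathbb R)=S(X\times Y,\mathbb R)$.

Here $S(X\times Y,Z)$ is the set of all separately continuous functions $X\times Y\to Z$ with the *layer-wise compact-open topology*. Its subbase consists of the sets
$$[K_X\times K_Y,U]=\{f\in S(X\times Y,Z): f(K_X\times K_Y)\subset U\},$$
where $U\subset Z$ is open and $K_X\subset X$, $K_Y\subset Y$ are compact, one of them a singleton. So $f_n\to f$ in this topology means exactly that $f_n(x,\cdot)\to f(x,\cdot)$ in $C(Y,Z)$ for each $x$ and $f_n(\cdot,y)\to f(\cdot,y)$ in $C(X,Z)$ for each $y$, both in the compact-open topology. When $Z$ is metric, a sequence converges in the compact-open topology if and only if it converges uniformly on compact sets. For compact $X,Y$ and $Z=\mathbb R$, convergence in $S(X\times Y,\mathbb R)$ is therefore precisely (1): *uniform convergence on each layer, with no uniformity over the layers*.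

The *sequential closure* $\bar C^s(X\times Y,Z)$ is the set of all limits in $S(X\times Y,Z)$ of convergent sequences of jointly continuous functions. One limit is taken, with no iteration.

The question comes from Taras Banakh, "On the sequential closure of the set of continuous functions in the space of separately continuous functions", arXiv:1509.05542 (2015): is $\bar C^s(X\times Y,\mathbb R)=S(X\times Y,\mathbb R)$ for any (zero-dimensional) compact metrizable $X,Y$? Theorem 1 says yes for all compact metrizable spaces, hence for the zero-dimensional ones. Two facts form the background. For any Tychonoff $X,Y$ the set $C(X\times Y,\mathbb R)$ is dense in $S(X\times Y,\mathbb R)$, but density alone does not provide sequences. For metrizable compact $X,Y$, Voloshyn and Maslyuchenko showed that $\bar C^s(X\times Y,\mathbb R)$ contains every separately continuous $f$ whose set $D(f)$ of discontinuity points has countable projection on $X$ or on $Y$.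

After Theorem 1 we extend it to non-compact spaces and other targets (Theorem 2), characterize the functions in $\bar C^s$ over compact Hausdorff spaces (Theorem 3), and decide for which compact Hausdorff pairs equality holds (Theorem 4). A circle-valued example closes the notes; it shows where the zero-dimensional and the general case do differ.

## Three functions approximated by hand

**A diagonal on convergent sequences.** Let $X=Y=\omega+1$, a convergent sequence with its limit $\infty$. Let $f(m,m)=1$ for $m<\omega$ and $f=0$ elsewhere. Each layer carries at most one nonzero value, at an isolated point, so $f$ is separately continuous. It is discontinuous at $(\infty,\infty)$. Let $f_n$ be the indicator of the finite clopen set $\{(m,m):m\le n\}$. Then $f_n$ is continuous, $f_n(m,\cdot)=f(m,\cdot)$ once $n\ge m$, and $f_n(\infty,\cdot)=0=f(\infty,\cdot)$. So $f_n\to f$ in $S$, although $\sup|f_n-f|=1$ for every $n$.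

**The classical example.** On $[0,1]^2$ let $s(x,y)=\frac{2xy}{x^2+y^2}$, $s(0,0)=0$. Put $s_n(x,y)=\frac{2xy}{x^2+y^2+1/n}$. These functions are continuous, and away from the origin
$$0\le s-s_n=s\cdot\frac{1/n}{x^2+y^2+1/n}\le\frac{1/n}{x^2+1/n}.$$
For fixed $x>0$ this tends to $0$ uniformly in $y$. For $x=0$ both functions vanish. The roles of $x,y$ are symmetric.

**Uncountably many bad points.** Let $K\subset[0,1]$ be the ternary Cantor set, let $(a_i,b_i)$, $i\in\omega$, be the components of $[0,1]\setminus K$ (the gaps), and let $\varphi_i$ be the tent function of height $1$ on $[a_i,b_i]$, zero outside. Put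
$$t(x,y)=\sum_i\varphi_i(x)\varphi_i(y).$$
For fixed $x$ at most one term is nonzero, so $t$ is separately continuous. Its discontinuity set is $\{(u,u):u\in K\}$. Indeed, every neighborhood of $u\in K$ contains whole gaps, so $(u,u)$ is a limit of points (midpoint, midpoint) where $t=1$, while $t(u,u)=0$. If $x\notin K$ or $y\notin K$, only one term matters near $(x,y)$. If $x\ne y$ are both in $K$, a gap square $(a_i,b_i)^2$ meeting a small neighborhood of $(x,y)$ has side at least $|x-y|/2$, and there are only finitely many such gaps. So $D(t)$ has uncountable projections on both axes, and the quoted fact does not apply. Still, $t_n=\sum_{i\le n}\varphi_i(x)\varphi_i(y)$ works: for fixed $x$ the functions $t_n(x,\cdot)$ and $t(x,\cdot)$ agree for all large $n$, and likewise in $y$.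

In each case we used a formula for $f$. What can one do for an arbitrary $f$?

## Averaging, interpolation, and uncountable projections of $D(f)$

**Averaging over small squares** fails even pointwise. The function $s$ is constant on rays from the origin, so its average over $[0,1/n]^2$ equals its average over $[0,1]^2$, a fixed positive number. It does not tend to $s(0,0)=0$.

**Interpolating in one variable** does better. We first record a standard estimate that will be used three times.

**Lemma A.** Let $Y$ be compact, and let $g:X\times Y\to\mathbb R$ be jointly continuous at each point of $\{a\}\times Y$. For every $\varepsilon>0$ there is an open $U\ni a$ with $\sup_y|g(x,y)-g(x',y)|\le\varepsilon$ for all $x,x'\in U$.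

*Proof.* Each $y$ has open sets $U_y\ni a$, $V_y\ni y$ with $|g-g(a,y)|\le\varepsilon/2$ on $U_y\times V_y$. So $|g(x,y')-g(x',y')|\le\varepsilon$ for $x,x'\in U_y$, $y'\in V_y$. Finitely many sets $V_{y_j}$ cover $Y$. Take $U=\bigcap_jU_{y_j}$. $\square$

Let $X,Y$ be compact metrizable, with a metric on $X$. At stage $n$ take a finite cover of $X$ by nonempty open sets $G_j$ of diameter at most $\varepsilon_n$, where $\varepsilon_n\to0$. Take a partition of unity $(\lambda_j)$ with $\lambda_j=0$ outside $G_j$, points $x_j\in G_j$, and
$$f_n(x,y)=\sum_j\lambda_j(x)f(x_j,y).$$
This is jointly continuous, since each $f(x_j,\cdot)$ is continuous. For fixed $y$, uniform continuity of $f(\cdot,y)$ gives $f_n(\cdot,y)\to f(\cdot,y)$ uniformly. That is half of (1), for every $f$. For the other half we only have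
$$\|f_n(x,\cdot)-f(x,\cdot)\|\le\sup\{\|f(x',\cdot)-f(x,\cdot)\|: \operatorname{dist}(x',x)\le\varepsilon_n\}.$$
By Lemma A the right side tends to $0$ whenever $f$ is jointly continuous along $\{x\}\times Y$, that is, when $x$ is not in the projection $P$ of $D(f)$ on $X$.

If $P=\{a_0,a_1,\dots\}$ is countable, we can repair the bad layers. At stage $n$ remove $a_0,\dots,a_n$ from all the $G_j$ (discard empty sets) and add small disjoint balls $B_i\ni a_i$, $i\le n$, with sample point $a_i$. Now $a_i$ lies in no set of the cover except $B_i$, so $f_n(a_i,\cdot)=f(a_i,\cdot)$ for $n\ge i$, and (1) holds. With $X$ and $Y$ exchanged, this proves the quoted fact about countable projections.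

The repair stops exactly when both projections of $D(f)$ are uncountable: only finitely many layers can be pinned at each stage. Samples that are merely near in the metric are then not good enough. Take $t$ above. At stage $n$ cover $K$ by the $3^{-n-1}$-neighborhoods of the $2^n$ closed intervals $I$ of length $3^{-n}$ in the Cantor construction. These neighborhoods are pairwise disjoint, since different $I$ are at least $3^{-n}$ apart. Cover the rest of $[0,1]$ by small open sets missing all the $I$. Sample the neighborhood of $I$ at the midpoint of $I$, which is the midpoint of the gap in the middle of $I$. For each $x\in K\cap I$ the function $f_n(x,\cdot)$ is the tent over that gap, of norm $1$, while $t(x,\cdot)=0$. The scheme fails at every $x\in K$ at once.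

Sampling the same neighborhoods at points of $K$ would have given $f_n(x,\cdot)=0=t(x,\cdot)$ for every $x\in K$. So the choice of the sample point must be dictated by $f$ and not by the metric. We now extract from $f$ a countable list of sets that tells us which samples are acceptable.

## Closed rectangles of small oscillation

Now let $X,Y,f$ be as in Theorem 1.

**Step 1.** *The purpose is to find countably many closed sets on which $f$ varies little, such that each layer is covered by finitely many of them at each precision.*

Fix countable bases $\mathcal U$ of $X$ and $\mathcal V$ of $Y$; compact metrizable spaces have them. For $k\in\omega$, $c\in\mathbb Q$, $V\in\mathcal V$, $U\in\mathcal U$ put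
$$A^k_{V,c}=\{x\in X: |f(x,y)-c|\le2^{-k}\ \ \forall y\in V\},\qquad B^k_{U,c}=\{y\in Y:|f(x,y)-c|\le2^{-k}\ \ \forall x\in U\}.$$
The set $A^k_{V,c}=\bigcap_{y\in V}\{x:|f(x,y)-c|\le2^{-k}\}$ is closed, because each $f(\cdot,y)$ is continuous. Likewise $B^k_{U,c}=\bigcap_{x\in U}\{y:|f(x,y)-c|\le2^{-k}\}$ is closed. The closed sets
$$A^k_{V,c}\times\overline V\qquad\text{and}\qquad\overline U\times B^k_{U,c}$$
are called *rectangles of level $k$*. There are countably many of all levels together. Enumerate them as $(F_i)_{i\in\omega}$ and let $k(i)$ be the level of $F_i$.

As a sample, take $s$ on $[0,1]^2$, $V=[0,\delta)$ with $0<\delta<1$, $c=0$, $\varepsilon=2^{-k}<1$. The point $x=0$ lies in $A^k_{V,0}$. If $0<x<\delta$, then $s(x,x)=1$ and $x\notin A^k_{V,0}$. If $x\ge\delta$, then $s(x,\cdot)$ increases on $[0,\delta]$, so the condition is $\frac{2x\delta}{x^2+\delta^2}\le\varepsilon$, that is, $x\ge\gamma\delta$ with $\gamma=(1+\sqrt{1-\varepsilon^2})/\varepsilon$. Hence $A^k_{V,0}=\{0\}\cup\{x\in[0,1]:x\ge\gamma\delta\}$. The exceptional layer over $0$ is singled out as an isolated point of this set, without our having to know about it.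

Two properties are needed.

**(a)** *If $z,z'\in F_i$, then $|f(z)-f(z')|\le2\cdot2^{-k(i)}$.*

Let $F_i=A^k_{V,c}\times\overline V$. For $x\in A^k_{V,c}$ we have $|f(x,\cdot)-c|\le2^{-k}$ on $V$, hence on $\overline V$ by continuity of $f(x,\cdot)$. So $|f-c|\le2^{-k}$ on $F_i$, and the triangle inequality gives (a). For $F_i=\overline U\times B^k_{U,c}$ use continuity of $f(\cdot,y)$ for $y\in B^k_{U,c}$ in the same way.

**(b)** *For every $x\in X$ and $k\in\omega$ the layer $\{x\}\times Y$ is covered by finitely many rectangles of level $k$. The same holds for $X\times\{y\}$.*

Given $y\in Y$, choose $c\in\mathbb Q$ with $|f(x,y)-c|<2^{-k}$. By continuity of $f(x,\cdot)$ there is $V\in\mathcal V$ with $y\in V$ and $|f(x,\cdot)-c|\le2^{-k}$ on $V$. This says $x\in A^k_{V,c}$, so $\{x\}\times V\subset A^k_{V,c}\times\overline V$. By compactness of $Y$ finitely many such $V$ cover $Y$. For $X\times\{y\}$ exchange the roles and use the rectangles $\overline U\times B^k_{U,c}$.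

## Sampling by membership pattern

By (b), it is enough to have, for each $n$, a continuous $f_n$ that is close to $f$ *on each of $F_0,\dots,F_n$, with the precision that belongs to that set*. The sets overlap and have different levels, so the demands at one point must be met simultaneously. By (a), a sample point lying in every $F_i$ that contains $z$ meets all the demands at $z$. We must blend such samples continuously.

Suppose $n=1$, and $F_0,F_1$ cross. A point of $F_0\cap F_1$ may use only samples from $F_0\cap F_1$. A point of $F_0\setminus F_1$ may use samples from $F_0\setminus F_1$ or from $F_0\cap F_1$. A point outside both may use anything. So a sample lying in many sets is acceptable for all points lying in fewer. The sets $F_i$ being closed, moving slightly away from $z$ can only lose memberships. So what is acceptable at $z$ stays acceptable near $z$, and this is what continuity requires.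

**Step 2.** *The purpose is to build a continuous $f_n$ that is within $2\cdot2^{-k(i)}$ of $f$ on $F_i$ for all $i\le n$.*

Fix $n$. For $z\in X\times Y$ let $\sigma(z)=\{i\le n:z\in F_i\}$ be its *pattern*. The set $\Sigma=\{\sigma(z):z\in X\times Y\}$ of occurring patterns is finite. For each $\sigma\in\Sigma$ choose a point $z_\sigma$ with $\sigma(z_\sigma)=\sigma$, and put
$$W_\sigma=\{z:\sigma(z)\subset\sigma\}=(X\times Y)\setminus\bigcup\{F_i:i\le n,\ i\notin\sigma\}.$$
The two descriptions agree: $\sigma(z)\subset\sigma$ means that $z$ avoids every $F_i$ with $i\le n$, $i\notin\sigma$. Since the $F_i$ are closed and finite in number, $W_\sigma$ is open. The sets $W_\sigma$ cover $X\times Y$, because $z\in W_{\sigma(z)}$.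

Hence there is a continuous partition of unity $(\lambda_\sigma)_{\sigma\in\Sigma}$ with $\lambda_\sigma=0$ outside $W_\sigma$. Explicitly, for a metric on $X\times Y$ let $h_\sigma(z)$ be the distance from $z$ to the complement of $W_\sigma$ (and $h_\sigma=1$ if the complement is empty). Then $\sum_\tau h_\tau>0$ everywhere, and we set $\lambda_\sigma=h_\sigma/\sum_\tau h_\tau$. Define
$$f_n=\sum_{\sigma\in\Sigma}\lambda_\sigma\,f(z_\sigma).\tag{2}$$
This is a finite combination of continuous functions with constant coefficients $f(z_\sigma)$, so it is continuous. Its values are convex combinations of values of $f$, so they lie in $\operatorname{conv}f(X\times Y)$.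

**(c)** *If $i\le n$ and $z\in F_i$, then $|f_n(z)-f(z)|\le2\cdot2^{-k(i)}$.*

Suppose $\lambda_\sigma(z)>0$. Then $z\in W_\sigma$, so $i\in\sigma(z)\subset\sigma=\sigma(z_\sigma)$, that is, $z_\sigma\in F_i$. By (a), $|f(z_\sigma)-f(z)|\le2\cdot2^{-k(i)}$. Since $\sum_\sigma\lambda_\sigma(z)=1$,
$$|f_n(z)-f(z)|\le\sum_{\sigma}\lambda_\sigma(z)\,|f(z_\sigma)-f(z)|\le2\cdot2^{-k(i)}.$$

**Step 3.** *The purpose is to pass from (c) to uniform convergence on layers.*

Let $x\in X$ and $k\in\omega$. By (b) there is a finite $I\subset\omega$ with $\{x\}\times Y\subset\bigcup_{i\in I}F_i$ and $k(i)=k$ for all $i\in I$. For $n\ge\max I$ every point of the layer lies in some $F_i$ with $i\in I$, $i\le n$, so (c) gives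
$$\sup_{y\in Y}|f_n(x,y)-f(x,y)|\le2\cdot2^{-k}\qquad(n\ge\max I).$$
As $k$ is arbitrary, $f_n(x,\cdot)\to f(x,\cdot)$ uniformly. The other half of (b) gives $f_n(\cdot,y)\to f(\cdot,y)$ uniformly for every $y$. This is (1). So every $f\in S(X\times Y,\mathbb R)$ lies in $\bar C^s(X\times Y,\mathbb R)$, and the reverse inclusion is part of the definition. This proves Theorem 1. $\blacksquare$

Compactness entered the approximation argument only through (b), one layer at a time. The order of $\mathbb R$ never entered; convexity entered only in (2). This is what the next theorem exploits.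

## Spaces with countable $k$-networks and metrizable targets

A **$k$-network** for $X$ is a family $\mathcal N$ of subsets of $X$ such that for every compact $K$ and open $O\supset K$ there is a finite $\mathcal M\subset\mathcal N$ with $K\subset\bigcup\mathcal M\subset O$. Members need not be open: the closed intervals with rational endpoints form a $k$-network for $\mathbb R$, since each point of $K$ is interior to such an interval contained in $O$, and finitely many of these intervals cover $K$. With one-point $K$, a $k$-network is a **network**: for $x\in O$ open, some member $N$ has $x\in N\subset O$. The converse fails: the singletons of $\omega+1$ form a countable network, but finitely many of them do not cover the compact set $K=\omega+1$. An **$\aleph_0$-space** (Michael) is a regular $T_1$-space with a countable $k$-network. Every separable metrizable space is one: a countable base is a $k$-network, by compactness of $K$.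

**Theorem 2.** Let $X,Y$ be $\aleph_0$-spaces (e.g. arbitrary separable metrizable spaces). Then $\bar C^s(X\times Y,Z)=S(X\times Y,Z)$ in each of the following cases:

1. $Z$ is a convex subset of a metrizable locally convex space;
2. $X,Y$ have bases of clopen sets and $Z$ is an arbitrary metrizable space. Here the approximating functions can be taken locally constant with finitely many values, all lying in $f(X\times Y)$.

*Proof.* Let $f\in S(X\times Y,Z)$, and let $\mathcal N_X,\mathcal N_Y$ be countable $k$-networks. In case 1 let $p_0\le p_1\le\cdots$ be seminorms generating the topology and $d_k(u,v)=p_k(u-v)$. In case 2 let $d_k=d$ be one compatible metric, for all $k$. In both cases $d_k$ is a continuous pseudometric on $Z$ and $d_{k_0}\le d_k$ for $k_0\le k$.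

**Step 1.** *The purpose is to collect the topology of $X\times Y$ and a countable supply of values to replace $\mathbb Q$.* A space with a countable network is separable (pick a point in each nonempty member) and Lindelöf (for each member contained in some set of a given open cover, pick one such set; the picked sets cover). The products $M\times N$ with $M\in\mathcal N_X$, $N\in\mathcal N_Y$ form a countable network of $X\times Y$, so the regular space $X\times Y$ is Lindelöf, hence normal. Let $D\subset X$, $E\subset Y$ be countable and dense. By continuity of the functions $f(d,\cdot)$, $f(D\times Y)\subset\overline{f(D\times E)}$. By continuity of the functions $f(\cdot,y)$, $f(X\times Y)\subset\overline{f(D\times Y)}$. So the countable set $C=f(D\times E)$ is dense in $f(X\times Y)$.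

**Step 2.** *The purpose is to define rectangles and to prove the analogs of (a) and (b).* For $k\in\omega$, $c\in C$, $N\in\mathcal N_Y$, $M\in\mathcal N_X$ the rectangles of level $k$ are
$$\{x:d_k(f(x,y),c)\le2^{-k}\ \forall y\in N\}\times\overline N,\qquad\overline M\times\{y:d_k(f(x,y),c)\le2^{-k}\ \forall x\in M\}.$$
There are countably many. They are closed, because the sets in braces are intersections of closed sets: each $f(\cdot,y)$, respectively $f(x,\cdot)$, is continuous and so is $d_k(\cdot,c)$. On a rectangle of the first kind, $d_k(f(x,\cdot),c)\le2^{-k}$ holds on $N$ and hence on $\overline N$. The second kind is symmetric. So $d_k(f(z),f(z'))\le2\cdot2^{-k}$ for $z,z'$ in one rectangle of level $k$. Enumerate all of them as $(F_i)_{i\in\omega}$ with levels $k(i)$.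

**(b′)** *For $x\in X$, compact $K\subset Y$ and $k\in\omega$, the set $\{x\}\times K$ is covered by finitely many rectangles of level $k$, and symmetrically for $K\times\{y\}$ with $K\subset X$ compact.* For $y\in K$ pick $c_y\in C$ with $d_k(f(x,y),c_y)<2^{-k}$. The set $O_y=\{y':d_k(f(x,y'),c_y)<2^{-k}\}$ is an open neighborhood of $y$. As $K$ is compact Hausdorff, $y$ has a neighborhood in $K$ whose closure $K_y$ in $K$ lies in $O_y$; and $K_y$ is compact. Finitely many $K_{y_j}$ cover $K$. By the $k$-network property there are finite $\mathcal M_j\subset\mathcal N_Y$ with $K_{y_j}\subset\bigcup\mathcal M_j\subset O_{y_j}$. For $N\in\mathcal M_j$ we have $N\subset O_{y_j}$, so $x\in\{x':d_k(f(x',y'),c_{y_j})\le2^{-k}\ \forall y'\in N\}$, and $\{x\}\times N$ lies in the rectangle of the first kind given by $k,c_{y_j},N$. These finitely many rectangles cover $\{x\}\times K$. The symmetric statement is proved with $\mathcal N_X$ and the second kind.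

**Step 3.** *The purpose is to construct $f_n$.* Define $\sigma(z)=\{i\le n:z\in F_i\}$, $\Sigma$, $z_\sigma$ and the open cover $W_\sigma=\{z:\sigma(z)\subset\sigma\}$ as in the proof of Theorem 1.

In case 1, normality gives a partition of unity $(\lambda_\sigma)$ with $\lambda_\sigma=0$ outside $W_\sigma$. Put $f_n=\sum_\sigma\lambda_\sigma f(z_\sigma)$, a continuous map with values in $\operatorname{conv}f(X\times Y)\subset Z$.

In case 2, $X\times Y$ has a base of clopen sets. Each point has a clopen neighborhood contained in some $W_\sigma$; by the Lindelöf property countably many of these, $H_0,H_1,\dots$, cover $X\times Y$. Choose $\sigma_m$ with $H_m\subset W_{\sigma_m}$. The sets $H_m'=H_m\setminus\bigcup_{j<m}H_j$ are clopen, disjoint and cover. Let $G_\sigma$ be the union of those $H'_m$ with $\sigma_m=\sigma$. The $G_\sigma$ are open, disjoint and cover $X\times Y$, so they are clopen, and $G_\sigma\subset W_\sigma$. Put $f_n=f(z_\sigma)$ on $G_\sigma$. This is locally constant with finitely many values, all in $f(X\times Y)$.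

*In both cases, $d_{k(i)}(f_n(z),f(z))\le2\cdot2^{-k(i)}$ for $z\in F_i$, $i\le n$.* If $z\in W_\sigma\cap F_i$, then $i\in\sigma(z)\subset\sigma=\sigma(z_\sigma)$, so $z_\sigma\in F_i$ and $d_{k(i)}(f(z_\sigma),f(z))\le2\cdot2^{-k(i)}$. In case 2 take the $\sigma$ with $z\in G_\sigma$. In case 1, with $k=k(i)$,
$$p_k\Big(\sum_\sigma\lambda_\sigma(z)\big(f(z_\sigma)-f(z)\big)\Big)\le\sum_\sigma\lambda_\sigma(z)\,p_k\big(f(z_\sigma)-f(z)\big)\le2\cdot2^{-k}.$$

**Step 4.** *The purpose is to check convergence in $S(X\times Y,Z)$.* Let $x\in X$ and let $K\subset Y$ be compact. By (b′) and Step 3, for each $k$ eventually $d_k(f_n,f)\le2\cdot2^{-k}$ on $\{x\}\times K$. Since $d_{k_0}\le d_k$ for $k\ge k_0$, it follows that $f_n\to f$ uniformly on $\{x\}\times K$ with respect to every $d_{k_0}$. Now let $f(\{x\}\times K)\subset U$ with $U$ open in $Z$. Each $u$ in the compact set $Q=f(\{x\}\times K)$ has $k_u$ and $\varepsilon_u>0$ with $\{w\in Z:d_{k_u}(w,u)<2\varepsilon_u\}\subset U$. Cover $Q$ by finitely many balls $\{w:d_{k_u}(w,u)<\varepsilon_u\}$, and let $k_0$ be the largest of the $k_u$ involved and $\varepsilon$ the smallest of the $\varepsilon_u$. If $v\in Q$ and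 $d_{k_0}(w,v)<\varepsilon$, then $v$ lies in one of the balls and $d_{k_u}(w,u)\le d_{k_0}(w,v)+d_{k_u}(v,u)<2\varepsilon_u$, so $w\in U$. Hence $f_n(\{x\}\times K)\subset U$ eventually. The same argument works for $K\times\{y\}$ with $K\subset X$ compact. So $f_n$ is eventually in every subbasic neighborhood of $f$. $\blacksquare$

## Norm-separable layers and metrizable quotients

What happens for compact Hausdorff spaces without metrizability? The functions in $\bar C^s$ are those that come from metrizable quotients. $C(Y)$ carries the supremum norm.

**Theorem 3.** Let $X,Y$ be compact Hausdorff and $f\in S(X\times Y,\mathbb R)$. The following are equivalent: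

1. $f\in\bar C^s(X\times Y,\mathbb R)$;
2. $\{f(x,\cdot):x\in X\}$ is norm-separable in $C(Y)$;
3. $f=f'\circ(p\times q)$ for some continuous surjections $p:X\to X'$, $q:Y\to Y'$ onto compact metrizable spaces and some separately continuous $f':X'\times Y'\to\mathbb R$.

*Proof.* **(1)⇒(2).** *The purpose is to see that a limit of continuous functions has few layers.* Let $f_n\to f$ with $f_n$ jointly continuous. By Lemma A the map $x\mapsto f_n(x,\cdot)\in C(Y)$ is norm continuous, so its image $T_n$ is norm compact, hence separable. Each $f(x,\cdot)$ is the norm limit of $f_n(x,\cdot)\in T_n$. So the set in (2) lies in the closure of $\bigcup_nT_n$, a separable metric space, and subsets of separable metric spaces are separable.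

**(2)⇒(3).** *The purpose is to collapse $Y$, then $X$, to metrizable quotients through which $f$ factors.* Let $H$ be a countable norm-dense subset of $\{f(x,\cdot):x\in X\}$. Let $q:Y\to\mathbb R^H$, $q(y)=(h(y))_{h\in H}$, and $Y'=q(Y)$, which is compact metrizable. If $q(y_1)=q(y_2)$, all $h\in H$ agree at $y_1,y_2$; so does every $f(x,\cdot)$, being a uniform limit of members of $H$. Hence $f(x,y)=f_1(x,q(y))$ for a well-defined $f_1:X\times Y'\to\mathbb R$. It is separately continuous. Indeed, $q$ is a closed continuous surjection (compact to Hausdorff), hence a quotient map, and $f_1(x,\cdot)\circ q=f(x,\cdot)$ is continuous, so $f_1(x,\cdot)$ is continuous. Also $f_1(\cdot,q(y))=f(\cdot,y)$ is continuous.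

Let $Q\subset Y'$ be countable and dense, $p(x)=(f_1(x,y'))_{y'\in Q}\in\mathbb R^Q$, and $X'=p(X)$. The map $p$ is continuous and $X'$ is compact metrizable. If $p(x_1)=p(x_2)$, then the continuous functions $f_1(x_1,\cdot)$, $f_1(x_2,\cdot)$ agree on the dense set $Q$, hence everywhere. So $f_1(x,y')=f'(p(x),y')$ with $f'$ well defined on $X'\times Y'$. Here $f'(p(x),\cdot)=f_1(x,\cdot)$ is continuous, and $f'(\cdot,y')\circ p=f_1(\cdot,y')$ is continuous with $p$ a quotient map, so $f'(\cdot,y')$ is continuous. Thus $f=f'\circ(p\times q)$ with $f'$ separately continuous.

**(3)⇒(1).** *The purpose is to pull back the approximations of Theorem 1.* Let $f_n'\to f'$ be as in Theorem 1. Then $f_n'\circ(p\times q)$ is jointly continuous, and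
$$\sup_{y}|f_n'(p(x),q(y))-f'(p(x),q(y))|\le\sup_{y'\in Y'}|f_n'(p(x),y')-f'(p(x),y')|\to0,$$
and symmetrically on the layers $X\times\{y\}$. $\blacksquare$

## The countable chain condition

A space is **ccc** if every disjoint family of nonempty open sets is countable. Separable spaces are ccc. The one-point compactification of an uncountable discrete space is not: its isolated points form an uncountable disjoint family of open singletons.

**Theorem 4.** For compact Hausdorff $X,Y$: $\bar C^s(X\times Y,\mathbb R)=S(X\times Y,\mathbb R)$ if and only if at least one of $X,Y$ is ccc.

The proof uses two classical theorems.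

- Namioka (*Separate continuity and joint continuity*, Pacific J. Math. 51 (1974)): if $X,Y$ are compact Hausdorff and $f\in S(X\times Y,\mathbb R)$, there is a dense $A\subset X$ such that $f$ is jointly continuous at each point of $A\times Y$.
- Grothendieck (Amer. J. Math. 74 (1952)): for compact Hausdorff $Y$, a norm-bounded subset of $C(Y)$ that is compact in the topology of pointwise convergence is weakly compact.

*Proof of sufficiency.* The statement is symmetric in $X$ and $Y$, so let $X$ be ccc and $f\in S(X\times Y,\mathbb R)$. First assume that $f$ is bounded. We verify (2) of Theorem 3.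

**Step 1.** *The purpose is to find a countable $D\subset X$ whose layers are norm-dense among the layers over a dense set.* Let $A$ be as in Namioka's theorem. By Lemma A, each $a\in A$ has, for every $m\ge1$, an open neighborhood $U$ with
$$\sup_y|f(x,y)-f(x',y)|\le1/m\qquad\text{for all }x,x'\in U,\tag{3}$$
and every smaller open neighborhood satisfies (3) as well. By Zorn's lemma let $\mathcal U_m$ be a maximal disjoint family of nonempty open sets satisfying (3) for this $m$. By ccc it is countable. Its union is dense: otherwise some nonempty open $O$ misses $\bigcup\mathcal U_m$, and a small neighborhood $U\subset O$ of a point $a\in A\cap O$ could be added to $\mathcal U_m$. Pick one point in each member of each $\mathcal U_m$, $m\ge1$, to get a countable set $D$. By the Baire theorem $G=\bigcap_m\bigcup\mathcal U_m$ is dense in $X$. If $x\in G$, then for each $m$ the point $x$ shares a member of $\mathcal U_m$ with some $d\in D$, so $\|f(x,\cdot)-f(d,\cdot)\|\le1/m$ by (3).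

It is tempting to conclude that the layers over $D$ are norm-dense among all layers, but this is false in general. For $s$ on $[0,1]^2$ we have $s(0,\cdot)=0$, while $\|s(x,\cdot)\|=s(x,x)=1$ for every $x>0$, so $s(0,\cdot)$ is not a norm limit of the other layers. It does lie in their linear span. So we pass to the span and to the weak topology.

**Step 2.** *The purpose is to reach the layers outside $G$.* Let $L$ be the closed linear span of $\{f(d,\cdot):d\in D\}$ in $C(Y)$. It is separable and, being a norm-closed subspace, weakly closed. By Step 1, $f(x,\cdot)\in L$ for $x\in G$. Let $T=\{f(x,\cdot):x\in X\}$. The map $x\mapsto f(x,\cdot)$ is continuous into $C(Y)$ with the pointwise topology, since each $f(\cdot,y)$ is continuous, so $T$ is pointwise compact. It is bounded because $f$ is. By Grothendieck's theorem $T$ is weakly compact. On $T$ the weak topology is compact and finer than the Hausdorff pointwise topology, so the two coincide there. Hence $x\mapsto f(x,\cdot)$ is weakly continuous and $\{x:f(x,\cdot)\in L\}$ is closed. It contains the dense set $G$, so it is all of $X$. Thus $T\subset L$ is norm-separable, and $f\in\bar C^s(X\times Y,\mathbb R)$ by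 Theorem 3.

**Step 3.** *The purpose is to remove the boundedness assumption.* It is a real one: $\frac{xy}{(x^2+y^2)^2}$, with value $0$ at the origin, is separately continuous on $[0,1]^2$ and equals $\frac1{4u^2}$ at $(u,u)$. For arbitrary $f$ apply Steps 1 and 2 to $g=\arctan\circ f$. By Theorem 3, $g=g'\circ(p\times q)$ as in (3) of that theorem. As $p\times q$ is onto, $g'$ has the same range as $g$, contained in $(-\frac\pi2,\frac\pi2)$. So $\tan\circ g'$ is separately continuous, $f=(\tan\circ g')\circ(p\times q)$ satisfies (3) of Theorem 3, and $f\in\bar C^s(X\times Y,\mathbb R)$.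

*Proof of necessity.* **Step 4.** *The purpose is to build, when neither space is ccc, a function with uncountably many separated layers.* The formula is that of $t$, with uncountably many squares. Take disjoint families of nonempty open sets $(U_\alpha)_{\alpha<\omega_1}$ in $X$ and $(V_\alpha)_{\alpha<\omega_1}$ in $Y$. Choose $x_\alpha\in U_\alpha$, $y_\alpha\in V_\alpha$ and continuous $\varphi_\alpha:X\to[0,1]$, $\psi_\alpha:Y\to[0,1]$ vanishing outside $U_\alpha$, $V_\alpha$ respectively, with $\varphi_\alpha(x_\alpha)=1=\psi_\alpha(y_\alpha)$. These exist since compact Hausdorff spaces are completely regular. Put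
$$f(x,y)=\sum_{\alpha<\omega_1}\varphi_\alpha(x)\psi_\alpha(y).$$
For fixed $x$ at most one $\varphi_\alpha(x)$ is nonzero, so $f(x,\cdot)$ is $0$ or a multiple of one $\psi_\alpha$, hence continuous. Likewise $f(\cdot,y)$ is continuous. Now $f(x_\alpha,\cdot)=\psi_\alpha$, and for $\alpha\ne\beta$ we have $\psi_\alpha(y_\alpha)=1$ and $\psi_\beta(y_\alpha)=0$, so $\|\psi_\alpha-\psi_\beta\|\ge1$. An uncountable set of points with mutual distances at least $1$ is not separable, so (2) of Theorem 3 fails and $f\in S(X\times Y,\mathbb R)\setminus\bar C^s(X\times Y,\mathbb R)$. $\blacksquare$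

For instance, equality fails for $X=Y$ the one-point compactification of an uncountable discrete space. This space is zero-dimensional but not metrizable. So metrizability cannot simply be dropped from Theorem 1, not even for zero-dimensional spaces.

## A degree-one obstruction for circle-valued functions

Theorem 2 needs convexity of $Z$ or clopen bases in $X,Y$. The following example shows that one cannot give up both.

**Example.** Let $S^1\subset\mathbb C$ be the unit circle. Then $\bar C^s([0,1]^2,S^1)\ne S([0,1]^2,S^1)$. By contrast, Theorem 2, case 2, gives $\bar C^s(X\times Y,S^1)=S(X\times Y,S^1)$ for all zero-dimensional compact metrizable $X,Y$.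

*Proof.* Let $F(x,y)=\exp\big(2\pi i\,\frac{y^2}{x^2+y^2}\big)$ for $(x,y)\ne(0,0)$ and $F(0,0)=1$. It is continuous off the origin, and $F(x,0)=1=F(0,y)$ for all $x,y$. So the two layers through the origin carry the constant $1$, and $F$ is separately continuous.

**Step 1.** *The purpose is to compute the degree of $F$ on the boundary.* On $\partial[0,1]^2$ the map $F$ is continuous, since near the origin the boundary consists of pieces of the two axes. Go around along $(0,0)\to(1,0)\to(1,1)\to(0,1)\to(0,0)$ and write $F=e^{2\pi i\theta}$. On the first edge take $\theta=0$. On the second, $\theta=\frac{y^2}{1+y^2}$ increases from $0$ to $\frac12$. On the third, $\theta=\frac1{x^2+1}$ increases from $\frac12$ to $1$. On the fourth, $\theta=1$. So the degree is $1$.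

**Step 2.** *The purpose is to show that continuous approximations cannot follow this.* Suppose continuous $F_n:[0,1]^2\to S^1$ converged to $F$ in $S([0,1]^2,S^1)$. The boundary is the union of four layers, so $F_n\to F$ uniformly on it, and for large $n$ we have $|F_n-F|<2$ there. Then $F_n$ and $F$ are never antipodal on $\partial[0,1]^2$, so $(1-u)F_n+uF$, $0\le u\le1$, never vanishes. Dividing it by its absolute value gives a homotopy between the two loops, so they have the same degree, namely $1$. But $F_n|_{\partial[0,1]^2}$ extends continuously to the square as an $S^1$-valued map. Contracting the boundary to a point inside the square shows that its degree is $0$. This is a contradiction. $\blacksquare$
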